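\title{Twisted Grassmann graphs and the level sets of an intersection vector}

\begin{abstract}
In the Grassmann graph $J_q(n,k)$ the intersection of two vertices $x,y$ is not a vertex, but it is represented by an explicit vector in the eigenspace of the second largest eigenvalue, and this vector is defined in terms of distances alone. The same vector can therefore be formed in every distance-regular graph with the intersection numbers of $J_q(n,k)$, and one can ask whether its level sets always form an equitable partition. We show that they do not: the twisted Grassmann graphs are counterexamples for every prime power $q$, every $k\ge3$ with $n=2k+1$, and every distance $i$ with $1<i<k$. We determine the pairs $x,y$ in a twisted Grassmann graph for which the partition is equitable, and we prove that it is always equitable in $J_q(n,k)$. The tool is a family of finite sets whose intersection sizes reproduce the Gram matrix of the eigenspace; it turns each inner product into a count of subspaces.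
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The problem}

Let $q$ be a prime power, and for an integer $m\ge0$ write $[m]=(q^m-1)/(q-1)$. Let $n,k$ be integers with $n>2k\ge6$, and let $V$ be an $n$-dimensional vector space over $\mathbb{F}_q$. The \emph{Grassmann graph} $J_q(n,k)$ has the $k$-dimensional subspaces of $V$ as vertices, two of them being adjacent when their intersection has dimension $k-1$.

A connected graph with path-length distance $\partial$ is \emph{distance-regular} if there are numbers $c_j,a_j,b_j$, its \emph{intersection numbers}, such that whenever $\partial(x,y)=j$ the vertex $x$ has exactly $c_j,a_j,b_j$ neighbors at distance $j-1,j,j+1$ from $y$. The graph $J_q(n,k)$ is distance-regular of diameter $k$, with $\partial(z,w)=k-\dim(z\cap w)$ and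
\begin{equation}\label{eq:int}
c_j=[j]^2,\qquad b_j=q^{2j+1}[k-j][n-k-j],\qquad a_j=b_0-b_j-c_j\qquad(0\le j\le k).
\end{equation}
Its second largest eigenvalue is $\theta_1=q^2[k-1][n-k-1]-1$, with multiplicity $[n]-1$.

Let $\Gamma$ be any distance-regular graph with the intersection numbers \eqref{eq:int}, with vertex set $X$ and distance $\partial$. Let $E\subseteq\mathbb{R}^X$ be the $\theta_1$-eigenspace of its adjacency matrix, with the standard inner product; it has dimension $[n]-1$. For $z\in X$ let $\rho(z)$ be the positive multiple of the orthogonal projection of the characteristic vector $e_z$ onto $E$ for which $\|\rho(z)\|^2=q^k[k][n-k]$. The map $\rho$ is the \emph{Euclidean representation} of $\Gamma$ associated with $\theta_1$.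

Fix $x,y\in X$ with $1<\partial(x,y)<k$, and write $i=\partial(x,y)$. Among the neighbors of $x$ we single out those that are farther from $y$ and those that are closer to $y$:
\[
\mathcal{B}=\{z:\partial(x,z)=1,\ \partial(y,z)=i+1\},\qquad
\mathcal{C}=\{z:\partial(x,z)=1,\ \partial(y,z)=i-1\}.
\]
Put
\begin{equation}\label{eq:coef}
\begin{aligned}
\alpha&=\frac{[k-i][n-k-1]}{q^{k-1}[n-2k]},&\qquad \beta&=\frac{[k-i]}{q^{k-i+1}[i-1][n-2k]},\\[2pt]
\gamma&=\frac{-1}{q^{k+i}[n-2k]},& \delta&=\frac{-[k-i]}{q^k[i-1][n-2k]},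
\end{aligned}
\end{equation}
and define the \emph{intersection vector} of the ordered pair $(x,y)$ by
\begin{equation}\label{eq:sigma}
\sigma=\sigma_{xy}=\alpha\rho(x)+\beta\rho(y)+\gamma\sum_{z\in\mathcal{B}}\rho(z)+\delta\sum_{z\in\mathcal{C}}\rho(z)\in E .
\end{equation}
Two vertices $z,w\in X$ are \emph{partners} if $\langle\sigma,\rho(z)\rangle=\langle\sigma,\rho(w)\rangle$. This is an equivalence relation, and its classes form the \emph{partner partition} of $X$. A partition of $X$ is \emph{equitable} if, for any two cells $P,Q$, all vertices of $P$ have the same number of neighbors in $Q$. The following problem comes from Seong's paper \cite{Seong}.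

\medskip
\noindent\textbf{Problem.} \emph{Prove or disprove: for every distance-regular graph $\Gamma$ with the intersection numbers of $J_q(n,k)$ and all vertices $x,y$ with $1<\partial(x,y)<k$, the partner partition is equitable.}
\medskip

The restrictions on $n,k,i$ are the ones under which the question has content. The conditions $n>2k$ and $i>1$ make the denominators in \eqref{eq:coef} nonzero. For $i=k$ we would have $\alpha=\beta=\delta=0$ and $\mathcal{B}=\emptyset$, so $\sigma=0$. The condition $k\ge3$ says that some $i$ with $1<i<k$ exists.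

\subsection{Why one might expect a positive answer}

In $J_q(n,k)$ the vector $\sigma$ is the subspace $x\cap y$ in disguise: Section~\ref{sec:grass} shows that $\langle\sigma,\rho(z)\rangle=[n][\dim(z\cap x\cap y)]+\mathrm{const}$. The partner classes are then orbits of the stabilizer of $x\cap y$, and the partition is equitable. In a general $\Gamma$ there is no subspace $x\cap y$, and the problem asks whether $\sigma$ still behaves like one.

Two facts point in that direction. First, $\langle\rho(z),\rho(w)\rangle$ is a function of $\partial(z,w)$ that is the same for all $\Gamma$ (Lemma~\ref{lem:gram}). Hence $\langle\sigma,\rho(x)\rangle$ and $\langle\sigma,\rho(y)\rangle$ are determined by \eqref{eq:int}; they agree in $J_q(n,k)$, so $x$ and $y$ are partners in every $\Gamma$. Second, $\langle\sigma,\rho(z)\rangle$ is a fixed positive multiple of the $z$-coordinate of $\sigma$, so the partner classes are the level sets of an eigenvector. The eigenvalue equation says that two partners have the same \emph{sum}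 of values over their neighbors. An equitable partition requires more, namely the same \emph{multiset} of values. This is the gap in which counterexamples live: for a general vertex $z$, the value $\langle\sigma,\rho(z)\rangle$ depends on the distances from $z$ to the members of $\mathcal{B}$ and $\mathcal{C}$, and the definition of the intersection numbers concerns only pairs of vertices.

\subsection{Results}

Let $\dim V=2k+1$ with $k\ge3$, and let $H$ be a hyperplane of $V$, so $\dim H=2k$. We write $\le$ for inclusion of subspaces. The \emph{twisted Grassmann graph} has vertex set $X_+\cup X_-$, where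
\[
X_+=\{z\le V:\dim z=k+1,\ z\not\le H\},\qquad X_-=\{z\le H:\dim z=k-1\}.
\]
Two vertices of $X_+$ are adjacent if they meet in dimension $k$, two vertices of $X_-$ are adjacent if they meet in dimension $k-2$, and $z\in X_+$, $w\in X_-$ are adjacent if $w\le z$. Van Dam and Koolen \cite{vDK} proved that this graph is distance-regular with the same intersection numbers as $J_q(2k+1,k+1)\cong J_q(2k+1,k)$. It is therefore one of the graphs $\Gamma$ of the problem, with $n=2k+1$.

\begin{theorem}\label{thm:A}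
Let $n=2k+1$, let $\Gamma$ be the twisted Grassmann graph, and let $1<i<k$. There exist $x\in X_+$ and $y\in X_-$ with $\partial(x,y)=i$, and for every such pair the partner partition is not equitable.
\end{theorem}

So the assertion in the problem is false.

\begin{theorem}\label{thm:B}
Let $x,y$ be vertices of the twisted Grassmann graph with $1<\partial(x,y)<k$. The partner partition is equitable if and only if $x,y\in X_-$.
\end{theorem}

\begin{theorem}\label{thm:C}
If $\Gamma\cong J_q(n,k)$ with $n>2k\ge6$, then the partner partition is equitable for all $x,y$ with $1<\partial(x,y)<k$.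
\end{theorem}

Metsch \cite{Metsch} proved that for $k\ge3$ and $n\ge2k$ the graph $J_q(n,k)$ is determined by its intersection numbers, except possibly when $n\in\{2k,2k+1\}$; or $n=2k+2$ and $q\in\{2,3\}$; or $n=2k+3$ and $q=2$. This theorem is not used in the proofs of Theorems~\ref{thm:A}--\ref{thm:C}. With them it gives the following.

\begin{corollary}\label{cor:D}
Fix $(q,n,k)$ with $n>2k\ge6$. The assertion in the problem is false if $n=2k+1$. It is true if $n\ge2k+2$, except possibly for $n=2k+2$, $q\in\{2,3\}$, and for $n=2k+3$, $q=2$.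
\end{corollary}

\begin{proof}
For $n=2k+1$ apply Theorem~\ref{thm:A}. For $n\ge2k+2$ outside the listed cases, $\Gamma\cong J_q(n,k)$ by \cite{Metsch}, and Theorem~\ref{thm:C} applies.
\end{proof}

The exceptional cases are not decided here.

\subsection{Method}

The eigenspace $E$ is hard to handle directly. We replace $\rho(z)$ by the indicator function of a finite set $N(z)$, chosen so that $\langle\rho(z),\rho(w)\rangle$ is an increasing affine function of $|N(z)\cap N(w)|$. Then $\sigma$ becomes a function $f$ on the ground set, each value of $f$ is a count of subspaces, and the partner classes are the level sets of $z\mapsto\sum_{\omega\in N(z)}f(\omega)$. Section~\ref{sec:prelim} sets this up and Section~\ref{sec:grass} applies it to $J_q(n,k)$. Section~\ref{sec:model} constructs the sets $N(z)$ for the twisted Grassmann graph, and Section~\ref{sec:example} works out the smallest counterexample. Sections~\ref{sec:mixed}--\ref{sec:large} treat the three kinds of pairs $x,y$.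

\section{Preliminaries}\label{sec:prelim}

\subsection{Counting subspaces}

A $d$-space is a $d$-dimensional vector space over $\mathbb{F}_q$, a \emph{point} is a $1$-space, and $z$ \emph{covers} $u$ if $u$ is a hyperplane of $z$. A $d$-space has $[d]$ points, and a $j$-subspace of it lies in $[d-j]$ hyperplanes. If $u\le W$ and $\dim(W/u)=c$, then $u$ has $[c]$ covers inside $W$. We use $[a+b]=[a]+q^a[b]$ throughout, mostly in the forms
\[
[a]-[b]=q^b[a-b],\qquad [a+1]=1+q[a]=[a]+q^a,
\]
and we use $[a]<q^a$. If $H$ is a hyperplane of $V$ and $z\not\le H$ is a $d$-space, then $q^{d-1}$ points of $z$ lie off $H$. They span $z$, because $\zeta=(\zeta+\xi)-\xi$ for $\zeta\in z\cap H$ and $\xi\in z\setminus H$.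

In both graphs, a neighbor $z$ of $x$ of the same dimension arises by passing to the hyperplane $u=z\cap x$ of $x$ and then to a cover of $u$. The next lemma records how such a move changes intersections.

\begin{lemma}\label{lem:lin}
Let $x,y,U$ be subspaces of $V$, let $T=x\cap y$, let $u$ be a hyperplane of $x$, and let $z$ be a cover of $u$.
\begin{enumerate}
\item[(a)] $\dim(z\cap U)=\dim(u\cap U)+1$ if $z\le u+U$, and $\dim(z\cap U)=\dim(u\cap U)$ otherwise.
\item[(b)] $\dim(z\cap y)=\dim T+1$ if and only if $u\ge T$ and $z\le u+y$. For fixed $u\ge T$ these $z$ are the spaces $u+p$, where $p$ runs over the points of $y/T$.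
\item[(c)] $\dim(z\cap y)=\dim T-1$ if and only if $u\not\ge T$ and $z\not\le x+y$. In that case $z\cap(x+y)=u$.
\item[(d)] Let $z\ne x$ and let $v$ be a point. If $v\le x$, then $v\le z$ if and only if $v\le u$. If $v\not\le x$, then $v\le z$ if and only if $z=u+v$.
\item[(e)] If $u\ge T$, $\xi\in x$ and $\eta\in y$, then $\xi+\eta\in u+y$ if and only if $\xi\in u$.
\item[(f)] Let $H$ be a hyperplane of $V$ with $u\not\le H$. The map $W\mapsto W\cap H$ is a bijection from the subspaces of $V$ containing $u$ to the subspaces of $H$ containing $u\cap H$. It lowers dimensions by one and preserves inclusion in both directions.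
\end{enumerate}
\end{lemma}

\begin{proof}
(a) By the dimension formula, $\dim(z\cap U)-\dim(u\cap U)=1-\bigl(\dim(z+U)-\dim(u+U)\bigr)$.
(b), (c) We have $u\cap y=u\cap T$, which is $T$ if $u\ge T$ and a hyperplane of $T$ otherwise; apply (a) with $U=y$. If $u\ge T$, then $(u+y)/u\cong y/T$. If $u\not\ge T$, then $u+T=x$, so $u+y=x+y$.
(d) Use $z\cap x=u$.
(e) If $\xi+\eta=\xi'+\eta'$ with $\xi'\in u$, $\eta'\in y$, then $\xi-\xi'=\eta'-\eta\in T\le u$.
(f) Since $V=u+H$, the inclusion of $H$ induces an isomorphism $H/(u\cap H)\to V/u$.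
\end{proof}

\subsection{The Gram matrix}

\begin{lemma}\label{lem:gram}
For every $\Gamma$ with the intersection numbers \eqref{eq:int} and all $z,w\in X$,
\[
\langle\rho(z),\rho(w)\rangle=[n][k-j]-[k]^2,\qquad j=\partial(z,w).
\]
\end{lemma}

\begin{proof}
Let $g_j=[n][k-j]-[k]^2=Rq^{-j}+R'$, where $R=\frac{[n]q^k}{q-1}$ and $R'=-\frac{[n]}{q-1}-[k]^2$. We first show that $c_jg_{j-1}+a_jg_j+b_jg_{j+1}=\theta_1g_j$ for $0\le j\le k$. By \eqref{eq:int},
\begin{align*}
c_jq^{-(j-1)}+a_jq^{-j}+b_jq^{-(j+1)}
&=q^{-j}\Bigl(b_0+(q-1)c_j-\frac{q-1}{q}\,b_j\Bigr)\\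
&=q^{-j}\Bigl(b_0+\frac{(q^j-1)^2-(q^k-q^j)(q^{n-k}-q^j)}{q-1}\Bigr)\\
&=(b_0-[n])q^{-j}+[k]+[n-k].
\end{align*}
Here $b_0-[n]=\theta_1$: from $[n]=[k]+q^k[n-k]$ we get
\[
q[k][n-k]-[n]=[k][n-k]-[k]-[n-k]=([k]-1)([n-k]-1)-1=\theta_1 .
\]
Hence $c_jg_{j-1}+a_jg_j+b_jg_{j+1}=\theta_1g_j+R([k]+[n-k])+R'[n]$. The last two terms cancel, because $q^k([k]+[n-k])=[n]+(q^k-1)[k]=[n]+(q-1)[k]^2$.

Let $A_j$ be the $0$-$1$ matrix with $(A_j)_{zw}=1$ exactly when $\partial(z,w)=j$, let $A=A_1$, and let $G=\sum_{j=0}^kg_jA_j$. The recurrence says that $AG=\theta_1G$. By distance-regularity $AA_j=b_{j-1}A_{j-1}+a_jA_j+c_{j+1}A_{j+1}$, so each $A_j$ is a polynomial in $A$, and $G$ is a linear combination of the orthogonal projections onto the eigenspaces of $A$. Then $AG=\theta_1G$ forces $G=\eta\Pi$, where $\Pi$ is the projection onto $E$. The diagonal entries of $G$ equal $g_0=[k]([n]-[k])=q^k[k][n-k]>0$. So $\eta>0$, the vectors $\sqrt{\eta}\,\Pi e_z$ have squared norm $g_0$, they are the vectors $\rho(z)$, and their Gram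 matrix is $\eta\Pi=G$.
\end{proof}

\subsection{Set models and profiles}

A \emph{set model} of $\Gamma$ is a finite set $\Omega$ with subsets $N(z)\subseteq\Omega$ $(z\in X)$ such that $\langle\rho(z),\rho(w)\rangle=\lambda|N(z)\cap N(w)|+\lambda'$ for constants $\lambda>0$ and $\lambda'$. Given a set model and a pair $(x,y)$, let $n_{\mathcal{B}}(\omega)$ and $n_{\mathcal{C}}(\omega)$ be the numbers of $z\in\mathcal{B}$ and $z\in\mathcal{C}$ with $\omega\in N(z)$. The \emph{profile} of $(x,y)$ is the function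
\[
f=\alpha1_{N(x)}+\beta1_{N(y)}+\gamma n_{\mathcal{B}}+\delta n_{\mathcal{C}}
\quad\text{on }\Omega,\qquad\text{and we put}\qquad F(z)=\sum_{\omega\in N(z)}f(\omega).
\]

\begin{lemma}\label{lem:profile}
In a set model, $\langle\sigma,\rho(z)\rangle=\lambda F(z)+\lambda'(\alpha+\beta+\gamma b_i+\delta c_i)$. In particular, $z$ and $w$ are partners if and only if $F(z)=F(w)$.
\end{lemma}

\begin{proof}
Take the linear combination \eqref{eq:sigma} of the identities $\langle\rho(w),\rho(z)\rangle=\lambda\sum_{\omega\in N(z)}1_{N(w)}(\omega)+\lambda'$.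
\end{proof}

To prove that a partner partition is not equitable it suffices to find two partners and a union of partner classes in which they have different numbers of neighbors.

The values of profiles are simplified by the following identities. Put
\[
\tau=\frac{[k-i]}{q^k[n-2k]},
\]
so that $\alpha=q[n-k-1]\tau$ and $\beta=-q^{i-1}\delta$. Since $i<k$, both $\tau$ and $\beta$ are positive.

\begin{lemma}\label{lem:id}
For $n>2k$ and $1<i<k$,
\begin{align}
\delta[i-1]&=-\tau,\label{id:0}\\
\beta+\delta[i]&=-\tau,\label{id:1}\\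
\gamma q^i[k-i]&=-\tau,\label{id:2}\\
\alpha+\delta[i][i-1]+\gamma q^{2i}[k-i][n-k-i]&=-\tau,\label{id:3}\\
\beta+\delta q^{i-1}[i]&=-q^i\tau.\label{id:4}
\end{align}
If $n=2k+1$, then $\tau=q^{-k}[k-i]$, $\gamma=-q^{-k-i}$, $[n-k-i]=[k+1-i]$, and
\begin{align}
\alpha+\beta+\delta[i]^2+\gamma q^{2i+1}[k-i]^2&=-\tau,\label{id:5}\\
\gamma q^i[k+1-i]&=-\tau-q^{-i},\label{id:6}\\
(q-1)\tau&=q^{-i}-q^{-k}.\label{id:7}
\end{align}
\end{lemma}

\begin{proof}
Identities \eqref{id:0}, \eqref{id:2} and \eqref{id:7} are read off from the definitions. The left side of \eqref{id:1} is $\delta([i]-q^{i-1})=\delta[i-1]$, and that of \eqref{id:4} is $\delta q^{i-1}([i]-1)=q^i\delta[i-1]$. By \eqref{id:0} and \eqref{id:2}, the left side of \eqref{id:3} is $\tau(q[n-k-1]-[i]-q^i[n-k-i])=\tau(q[n-k-1]-[n-k])=-\tau$. Let $n=2k+1$. The left side of \eqref{id:5} minus that of \eqref{id:3} is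
\[
\beta+\delta q^{i-1}[i]+\gamma q^{2i}[k-i]\bigl(q[k-i]-[k+1-i]\bigr)=-q^i\tau+q^i\tau=0 .
\]
Finally $\gamma q^i[k+1-i]=-q^{-k}([k-i]+q^{k-i})=-\tau-q^{-i}$.
\end{proof}

\section{The Grassmann graph}\label{sec:grass}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $\Gamma=J_q(n,k)$ and $T=x\cap y$, so $\dim T=k-i$ and $\dim(x+y)=k+i$. By Lemma~\ref{lem:gram}, $\langle\rho(z),\rho(w)\rangle=[n][\dim(z\cap w)]-[k]^2$. Thus the point sets of the vertices form a set model on the set of points of $V$, with $\lambda=[n]$.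

By Lemma~\ref{lem:lin}(b),(c), with $u=z\cap x$: the members of $\mathcal{C}$ are given by one of the $[i]$ hyperplanes $u\ge T$ of $x$ and one of the $[i]$ covers of $u$ in $u+y$; the members of $\mathcal{B}$ are given by one of the $[k]-[i]=q^i[k-i]$ hyperplanes $u\not\ge T$ and one of the $[n-k+1]-[i+1]=q^{i+1}[n-k-i]$ covers of $u$ not in $x+y$. Let $v$ be a point. We claim the following counts.
\[
\begin{array}{l|c|c|l}
v & n_{\mathcal{C}}(v) & n_{\mathcal{B}}(v) & f(v)\\ \hline
\not\le x+y & 0 & q^i[k-i] & -\tau \text{ by \eqref{id:2}}\\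
\le x+y,\ \not\le x,\ \not\le y & [i-1] & 0 & -\tau \text{ by \eqref{id:0}}\\
\le y,\ \not\le x & [i] & 0 & -\tau \text{ by \eqref{id:1}}\\
\le x,\ \not\le y & [i-1][i] & q^{i-1}[k-i]\cdot q^{i+1}[n-k-i] & -\tau \text{ by \eqref{id:3}}\\
\le T & [i]^2 & q^{i}[k-1-i]\cdot q^{i+1}[n-k-i] & 1-\tau
\end{array}
\]
In the first three rows $v\not\le x$, so by Lemma~\ref{lem:lin}(d) we count the $u$ for which $u+v$ lies in $\mathcal{C}$ or $\mathcal{B}$. If $v\not\le x+y$, then $u+v\in\mathcal{B}$ for every $u\not\ge T$, and no member of $\mathcal{C}$ contains $v$. If $v\le x+y$, then $u+v\notin\mathcal{B}$. Writing $v=\langle\xi+\eta\rangle$ with $\xi\in x$, $\eta\in y$, Lemma~\ref{lem:lin}(e) shows that $u+v\in\mathcal{C}$ if and only if $u\ge T+\langle\xi\rangle$; and $\xi\in T$ exactly when $v\le y$. In the last two rows $v\le x$, so we count the $u$ containing $v$. There are $[k-1]$ of them, of which $[i-1]$ contain $T$ if $v\not\le T$ and $[i]$ contain $T$ if $v\le T$. The value in the last row exceeds the one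 above it by
\[
\beta+\delta q^{i-1}[i]-\gamma q^{2i}[n-k-i]=\frac{q^{i-k}\bigl([n-k-i]-[k-i]\bigr)}{[n-2k]}=1,
\]
where we used $q[k-1-i]-[k-i]=-1$ and \eqref{id:4}.

So $f=1_T-\tau$, where $1_T$ is the indicator function of the point set of $T$, and Lemma~\ref{lem:profile} gives $\langle\sigma,\rho(z)\rangle=[n][\dim(z\cap T)]+\mathrm{const}$. The partner classes are the nonempty sets $\{z:\dim(z\cap T)=j\}$. These are the orbits on vertices of the stabilizer of $T$ in $GL(V)$: if $\dim(z\cap T)=\dim(z'\cap T)$, extend bases of $z\cap T$ and $z'\cap T$ to bases of $T$, and separately to bases of $z$ and $z'$, then complete the resulting bases of $z+T$ and $z'+T$ to bases of $V$, and map one basis to the other. The stabilizer acts by automorphisms of $\Gamma$. An orbit partition of a group of automorphisms is equitable, because an automorphism carrying $z$ to $z'$ maps the neighbors of $z$ in an orbit onto the neighbors of $z'$ in that orbit.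
\end{proof}

\begin{remark}
The table explains the coefficients \eqref{eq:coef}. The requirement that $f$ take one value in the first four rows determines $\gamma,\beta,\alpha$ from $\delta$, and the jump $1$ in the last row fixes the scale.
\end{remark}

\section{A set model for the twisted Grassmann graph}\label{sec:model}

From now on $n=2k+1$ and $\Gamma$ is the twisted Grassmann graph. To find a set model, think of $J_q(2k+1,k+1)$, where each vertex is a set of $[k+1]$ points. A vertex $z\not\le H$ has $q^k$ points off $H$ and $[k]$ points in the $k$-space $z\cap H$. Since $\dim H=2k$, the space $z\cap H$ also lies in exactly $[k]$ hyperplanes of $H$. A vertex of $X_-$ lies in exactly $[k+1]$ hyperplanes of $H$. This suggests keeping the points off $H$ and replacing the points of $H$ by the hyperplanes of $H$.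

For a vertex $z$ put $z_H=z\cap H$; this is a $k$-space if $z\in X_+$, and $z_H=z$ if $z\in X_-$. Let $\Omega$ consist of the points of $V$ not in $H$ and the hyperplanes of $H$, and let
\[
N(z)=\{v\text{ point}:v\le z,\ v\not\le H\}\cup\{h\text{ hyperplane of }H:z_H\le h\}.
\]
Then $|N(z)|=[k+1]$ for every vertex $z$. For $U\le H$, the number of hyperplanes of $H$ containing $z_H+U$ is
\begin{equation}\label{eq:hyp}
\bigl[\,2k-\dim z_H-\dim U+\dim(z_H\cap U)\,\bigr].
\end{equation}
Let $s(z,w)$ be $\dim(z\cap w)$ plus the number of the vertices $z,w$ that lie in $X_-$ (so the added term is $2$ if $z=w\in X_-$).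

\begin{lemma}\label{lem:model}
For all vertices $z,w$ we have $|N(z)\cap N(w)|=[s(z,w)]$ and $\partial(z,w)=k+1-s(z,w)$. The sets $N(z)$ form a set model of $\Gamma$ with $\lambda=[n]/q$.
\end{lemma}

\begin{proof}
Apply \eqref{eq:hyp} with $U=w_H$. If one of $z,w$ is in $X_-$, then $z_H\cap w_H=z\cap w$, there are $[s(z,w)]$ common hyperplanes, and there are no common points. If $z,w\in X_+$, there are $[\dim(z_H\cap w_H)]$ common hyperplanes. When $z\cap w\le H$ this is $[\dim(z\cap w)]$ and there are no common points. Otherwise it is $[\dim(z\cap w)-1]$ and there are $q^{\dim(z\cap w)-1}$ common points. In both cases the total is $[\dim(z\cap w)]$.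

Let $e=k+1-s$. For the three combinations of types,
\begin{equation}\label{eq:dist}
e(z,w)=\begin{cases}k+1-\dim(z\cap w),& z,w\in X_+,\\ k-\dim(z\cap w),& z\in X_+,\ w\in X_-,\\ k-1-\dim(z\cap w),& z,w\in X_-.\end{cases}
\end{equation}
So $e\ge0$, $e(z,w)=0$ if and only if $z=w$, and $e(z,w)=1$ if and only if $z,w$ are adjacent.

(i) \emph{If $z,w$ are adjacent, then $|s(z,a)-s(w,a)|\le1$ for every vertex $a$.} If $z,w$ have the same type, then $z\cap w$ is a hyperplane of both, so $\dim(z\cap a)$ and $\dim(w\cap a)$ exceed $\dim(z\cap w\cap a)$ by at most $1$. If $z\in X_+$ and $w\in X_-$, then $w$ has codimension $2$ in $z$, so $\dim(z\cap a)-\dim(w\cap a)\in\{0,1,2\}$, and $s(w,a)-s(z,a)=1+\dim(w\cap a)-\dim(z\cap a)$.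

(ii) \emph{If $z\ne w$, then one of them, say $z$, has a neighbor $z'$ with $s(z',w)>s(z,w)$.} If $z,w$ have the same type, take a hyperplane $u\ge z\cap w$ of $z$ and a point $p\le w$ with $p\not\le z$, and put $z'=u+p$. For $z,w\in X_+$ we need $z'\not\le H$. This is automatic if $z\cap w\not\le H$; otherwise choose $p\not\le H$, which forces $p\not\le z$. If $z\in X_+$ and $w\in X_-$, let $z'$ be a hyperplane of $z_H$ containing $z_H\cap w$; then $s(z',w)=\dim(z\cap w)+2$.

By (i), $e$ changes by at most $1$ along an edge, so $e\le\partial$. By (i), (ii) and induction on $e$, we get $\partial\le e$.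

For $j=\partial(z,w)$ we now have $|N(z)\cap N(w)|=[k+1-j]=1+q[k-j]$. By \cite{vDK}, Lemma~\ref{lem:gram} applies to $\Gamma$, and it gives $\langle\rho(z),\rho(w)\rangle=\frac{[n]}{q}|N(z)\cap N(w)|-\frac{[n]}{q}-[k]^2$.
\end{proof}

What should a profile look like? Passing to annihilators turns $J_q(2k+1,k)$ into $J_q(2k+1,k+1)$ and intersections into sums. By Section~\ref{sec:grass}, the partner classes in $J_q(2k+1,k+1)$ are the level sets of the number of points that $z$ shares with the $(k+1+i)$-space $x+y$. One would therefore hope that $f$ takes two values, the larger one on $[k+1+i]$ elements of $\Omega$. This happens when $x,y\in X_-$ and fails in all other cases.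

In what follows $v$ denotes a point with $v\not\le H$, and $h$ denotes a hyperplane of $H$. Distances are read off from \eqref{eq:dist}. A vertex $z$ contributes to $f(h)$ if and only if $z_H\le h$, and vertices of $X_-$ do not contribute to $f(v)$. One observation organizes all counts at $h$: among the hyperplanes of a subspace $P\le H$, all lie in $h$ if $P\le h$, and only $P\cap h$ does otherwise.

\section{The smallest counterexample}\label{sec:example}

Let $q=2$, $k=3$, $i=2$. Then $\dim V=7$, $\dim H=6$, the set $\Omega$ has $64$ points and $63$ hyperplanes, $|N(z)|=15$, and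
\[
32\,(\alpha,\beta,\gamma,\delta)=(56,\,8,\,-1,\,-4).
\]
Let $x\in X_+$ be a $4$-space with $P=x_H$ of dimension $3$, and let $y\le H$ be a $2$-space meeting $P$ in a point $T$. Then $\partial(x,y)=2$, $\dim(x+y)=5$ and $\dim(P+y)=4$.

The set $\mathcal{C}$ consists of the three $2$-spaces $w$ with $T\le w\le P$, and of the six $4$-spaces $u+y$, where $u\ne P$ is a $3$-subspace of $x$ through $T$. These six spaces are the hyperplanes of $x+y$ that contain $y$, other than $P+y$. We have $(u+y)_H=w+y$ with $w=u\cap P$, and each $w$ occurs twice. The set $\mathcal{B}$ consists of the $8\cdot12$ spaces $z$ covering one of the eight $3$-spaces $u\le x$ with $T\not\le u$ and not contained in $x+y$; each $u$ has $15-3=12$ such covers. Here $z_H$ is a cover in $H$ of the $2$-space $w=u\cap P$, not contained in $P+y$; there are four such $w$, and each comes from two $u$. The totals $9$ and $96$ agree with $c_2$ and $b_2$.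

A point $v\le x$ lies in seven $3$-subspaces of $x$, three of which contain $T$; so $n_{\mathcal{C}}(v)=3$ and $n_{\mathcal{B}}(v)=4\cdot12$. A point $v\le x+y$, $v\not\le x$, lies in the three hyperplanes of $x+y$ containing $y+v$ and in no member of $\mathcal{B}$. A point $v\not\le x+y$ lies in the eight spaces $u+v\in\mathcal{B}$. At a hyperplane $h$, each $w\le h$ through $T$ contributes $1+2$ to $n_{\mathcal{C}}(h)$ if $y\le h$ and $1$ otherwise. Each $w\le h$ missing $T$ has seven covers in $h$, of which three lie in $P+y$ if $P+y\le h$ and one otherwise; it contributes $2\cdot4$ or $2\cdot6$ to $n_{\mathcal{B}}(h)$. This gives: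
\[
\begin{array}{l|c|c|c|l}
\omega&\text{number}&n_{\mathcal{C}}&n_{\mathcal{B}}&32f(\omega)\\ \hline
v\le x&8&3&48&56-12-48=-4\\
v\le x+y,\ \not\le x&8&3&0&-12\\
v\not\le x+y&48&0&8&-8\\ \hline
h\ge P+y&3&9&32&56+8-36-32=-4\\
h\ge P,\ \not\ge y&4&3&48&56-12-48=-4\\
h\ge y,\ \not\ge P&12&3&0&8-12=-4\\
h\ge T,\ \not\ge P,\ \not\ge y&12&1&0&-4\\
h\not\ge T&32&0&12&-12
\end{array}
\]
On hyperplanes $f$ has the two values one hoped for, with the maximum on the $31$ hyperplanes through $T$. To reach $[k+1+i]=63$ elements, the maximum would have to be attained at $32$ points; it is attained at only $8$, the points of $x$. Consequently $F(z)$ attains its maximum $15\cdot(-4)/32$ at only one vertex of $X_+$, namely $x$, and at the vertices of $X_-$ through $T$. In this partner class $x$ has $3$ neighbors, the spaces $w$. The vertex $y$ has $30$ neighbors in it, the other $2$-subspaces of $H$ through $T$. The partition is not equitable.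

\section{One vertex in each part}\label{sec:mixed}

The example generalizes without change. The definition of $\sigma_{xy}$ is not symmetric in $x$ and $y$, so both orders have to be computed; they turn out to give the same profile.

\begin{proposition}\label{prop:mixedprofile}
Let $x_+\in X_+$ and $x_-\in X_-$ be at distance $i$, $1<i<k$, and let $T=x_+\cap x_-$. For both ordered pairs $(x,y)=(x_+,x_-)$ and $(x,y)=(x_-,x_+)$ the profile is
\[
f(v)=\begin{cases}-\tau,&v\le x_+,\\ -\tau-\beta,&v\le x+y,\ v\not\le x_+,\\ -q\tau,&v\not\le x+y,\end{cases}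
\qquad
f(h)=\begin{cases}-\tau,&h\ge T,\\ -\tau-q^{-i},&h\not\ge T.\end{cases}
\]
\end{proposition}

\begin{proof}
By \eqref{eq:dist}, $\dim T=k-i$, so $\dim(x+y)=k+i$. In both orders we shall find the following counts at hyperplanes, and Lemma~\ref{lem:id} then gives $f(h)$.
\begin{equation}\label{eq:table}
\begin{array}{l|c|c|l}
h&n_{\mathcal{C}}(h)&n_{\mathcal{B}}(h)&f(h)\\ \hline
\ge x_H,\ \ge y_H&[i]^2&q^{2i+1}[k-i]^2&-\tau\text{ by \eqref{id:5}}\\
\ge x_H,\ \not\ge y_H&[i][i-1]&q^{2i}[k-i][k+1-i]&-\tau\text{ by \eqref{id:3}}\\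
\ge y_H,\ \not\ge x_H&[i]&0&-\tau\text{ by \eqref{id:1}}\\
\ge T,\ \not\ge x_H,\ \not\ge y_H&[i-1]&0&-\tau\text{ by \eqref{id:0}}\\
\not\ge T&0&q^i[k+1-i]&-\tau-q^{-i}\text{ by \eqref{id:6}}
\end{array}
\end{equation}

\medskip
\noindent\emph{The order $x\in X_+$, $y\in X_-$.} Let $P=x_H$; then $T\le P$ and $(x+y)\cap H=P+y$ has dimension $k+i-1$. With $u=z\cap x$ for $z\in X_+$, Lemma~\ref{lem:lin}(b),(c) describes the four sets.
\begin{itemize}
\item $\mathcal{C}\cap X_+$: $u\ge T$ and $z=u+p$ with $p$ one of the $[i-1]$ points of $y/T$. Since $y\le H$, we have $z\not\le H$ if and only if $u\ne P$; there are $[i+1]-1=q[i]$ such $u$.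
\item $\mathcal{C}\cap X_-$: the hyperplanes $w$ of $P$ with $\dim(w\cap y)=k-i$, that is, the $[i]$ hyperplanes $w\ge T$.
\item $\mathcal{B}\cap X_+$: $u\not\ge T$ (so $u\ne P$ and $z\not\le H$) and $z\not\le x+y$. There are $[k+1]-[i+1]=q^{i+1}[k-i]$ such $u$, each with $[k+1]-[i]=q^i[k+1-i]$ such covers.
\item $\mathcal{B}\cap X_-=\emptyset$: a hyperplane $w$ of $P$ has $\dim(w\cap y)\ge k-i-1$, while $k-i-2$ is required.
\end{itemize}

\emph{Points.} We use Lemma~\ref{lem:lin}(d). Let $v\le x$. Of the $[k]$ hyperplanes $u\ge v$ of $x$, exactly $[i]$ contain $T$, and none is $P$. So $n_{\mathcal{C}}(v)=[i][i-1]$, $n_{\mathcal{B}}(v)=q^i[k-i]\cdot q^i[k+1-i]$, and $f(v)=-\tau$ by \eqref{id:3}. Let $v\le x+y$, $v\not\le x$. Then $n_{\mathcal{B}}(v)=0$. Write $v=\langle\xi+\eta\rangle$ with $\xi\in x$, $\eta\in y$; then $\xi\notin H$. By Lemma~\ref{lem:lin}(e), $u+v\in\mathcal{C}$ if and only if $u\ge T+\langle\xi\rangle$, so $n_{\mathcal{C}}(v)=[i]$ and $f(v)=\delta[i]=-\tau-\beta$ by \eqref{id:1}. Let $v\not\le x+y$.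 Then $n_{\mathcal{C}}(v)=0$, $u+v\in\mathcal{B}$ for each $u\not\ge T$, and $f(v)=\gamma q^{i+1}[k-i]=-q\tau$ by \eqref{id:2}.

\emph{Hyperplanes.} Group the vertices by $w=u\cap P$; each hyperplane $w$ of $P$ arises from $q$ hyperplanes $u\ne P$ of $x$. Let $w\le h$. If $w\ge T$, the members $u+p$ of $\mathcal{C}$ have $z_H=w+p$. Exactly $[i-1]$ points of $y/T$ lie in $h$ if $h\ge y$, and $[i-2]$ otherwise. Counting $w$ itself, $w$ contributes $1+q[i-1]=[i]$ or $1+q[i-2]=[i-1]$ to $n_{\mathcal{C}}(h)$. If $w\not\ge T$, then by Lemma~\ref{lem:lin}(f) the spaces $z_H$ belonging to a given $u$ are the covers of $w$ in $H$ that are not in $P+y$. Since $\dim(h/w)=k$ and $\dim((P+y)/w)=i$, the space $w$ contributes $q([k]-[i])=q^{i+1}[k-i]$ to $n_{\mathcal{B}}(h)$ if $h\ge P+y$, and $q([k]-[i-1])=q^i[k+1-i]$ otherwise. If $h\ge P$, multiply these contributions by the numbers $[i]$ of $w\ge T$ and $q^i[k-i]$ of $w\not\ge T$; this gives the first two rows of \eqref{eq:table}. If $h\not\ge P$, only $w=P\cap h$ contributes,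 and $w\ge T$ if and only if $h\ge T$; this gives the last three rows.

\medskip
\noindent\emph{The order $x\in X_-$, $y\in X_+$.} Let $Q=y_H$; then $(x+y)\cap H=x+Q$ has dimension $k+i-1$. A neighbor $z\in X_+$ of $x$ has the form $Z+v$, where $Z=z_H$ is a cover of $x$ in $H$; each $Z$ has $q^k$ covers off $H$, and exactly one of them contains a given $v$. We have $\dim(z\cap y)=k-i+\epsilon_1+\epsilon_2$, where $\epsilon_1=1$ if $Z\le x+Q$, $\epsilon_2=1$ if $z\cap y\not\le H$, and each is $0$ otherwise. For fixed $Z$, the covers with $\epsilon_2=1$ partition the $q^k$ points of $y$ off $H$ into sets of size $q^{k-i+\epsilon_1}$, so there are $q^{i-\epsilon_1}$ of them. With $w=z\cap x$ for $z\in X_-$: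
\begin{itemize}
\item $\mathcal{C}\cap X_+$: $\epsilon_1=\epsilon_2=1$; there are $[i]$ spaces $Z\le x+Q$, each with $q^{i-1}$ covers.
\item $\mathcal{B}\cap X_+$: $\epsilon_1=\epsilon_2=0$; each $Z\not\le x+Q$ has $q^k-q^i=(q-1)q^i[k-i]$ such covers.
\item $\mathcal{C}\cap X_-$: $w\ge T$ ($[i-1]$ choices) and $z\le w+Q$, where $\dim((w+Q)/w)=i$.
\item $\mathcal{B}\cap X_-$: $w\not\ge T$ ($[k-1]-[i-1]=q^{i-1}[k-i]$ choices) and $z\le H$, $z\not\le x+Q$.
\end{itemize}

\emph{Points.} The space $Z+v$ contains a point of $y$ off $H$ if and only if $v\le Z+y$: if $v'\le y$ is such a point, then $Z+v=Z+v'$; conversely, if $v=\langle\zeta+\eta\rangle$ with $\zeta\in Z$, $\eta\in y$, then $\eta\in(Z+v)\setminus H$. For $Z\le x+Q$ we have $Z+y=x+y$. So if $v\le x+y$, then $n_{\mathcal{C}}(v)=[i]$ and $n_{\mathcal{B}}(v)=0$, and $f(v)$ is $\beta+\delta[i]=-\tau$ for $v\le y$ and $\delta[i]=-\tau-\beta$ otherwise. Let $v\not\le x+y$. Then $n_{\mathcal{C}}(v)=0$. For $Z\not\le x+Q$ the space $Z+y$ covers $x+y$, so $v\le Z+y$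 if and only if $Z\le(x+y+v)\cap H$, a space of dimension $k+i$ containing $x+Q$. Hence $n_{\mathcal{B}}(v)$ is the number of covers of $x$ in $H$ outside this space, which is $[k+1]-[i+1]$, and $f(v)=-q\tau$.

\emph{Hyperplanes.} Let $c=i$ if $h\ge x+Q$, and $c=i-1$ otherwise. Let $h\ge x$. Then $h$ contains $[c]$ covers $Z$ of $x$ inside $x+Q$ and $[k]-[c]$ others. Each $w\ge T$ has $[c]$ covers in $h\cap(w+Q)$, and each $w\not\ge T$ has $[k+1]-[c+1]=q([k]-[c])$ covers in $h$ outside $x+Q$. Therefore
\[
n_{\mathcal{C}}(h)=(q^{i-1}+[i-1])[c]=[i][c],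
\]
\[
n_{\mathcal{B}}(h)=\bigl((q-1)q^i[k-i]+q^{i}[k-i]\bigr)([k]-[c])=q^{i+1}[k-i]\,q^c[k-c],
\]
which are the first two rows of \eqref{eq:table}. If $h\not\ge x$, no vertex of $X_+$ contributes, and $w=x\cap h$. If $h\ge T$, then $w$ has $[i]$ or $[i-1]$ covers in $h\cap(w+Q)$ according as $h\ge Q$ or not. If $h\not\ge T$, then $c=i-1$ and $w$ has $[k+1]-[i]$ covers in $h$ outside $x+Q$. These are the last three rows.
\end{proof}

The level sets of $F$ are now explicit, but we need only one of them. The class on which $F$ is largest is the easiest to describe, because membership in it is a pointwise condition on $N(z)$.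

\begin{proposition}\label{prop:mixed}
In the situation of Proposition~\ref{prop:mixedprofile}, $M=\{x_+\}\cup\{z\in X_-:T\le z\}$ is a partner class. In $M$, the vertex $x_+$ has $[i]$ neighbors and $x_-$ has $q[i-1][k+1]>[i]$ neighbors. The partner partition is not equitable.
\end{proposition}

\begin{proof}
Since $\tau,\beta>0$, we have $f\le-\tau$ on $\Omega$, with equality exactly at the hyperplanes $h\ge T$ and the points $v\le x_+$. Hence $F(z)\le-\tau[k+1]$, with equality if and only if $f=-\tau$ on $N(z)$. For $z\in X_+$, equality forces all points of $z$ off $H$ into $x_+$, so $z=x_+$; and $z=x_+$ gives equality because $T\le(x_+)_H$. For $z\in X_-$, equality says that every hyperplane of $H$ containing $z$ contains $T$, that is, $T\le z$. By Lemma~\ref{lem:profile}, $M$ is a partner class, and it contains $x_+$ and $x_-$.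

The neighbors of $x_+$ in $M$ are the $[i]$ hyperplanes of $(x_+)_H$ containing $T$. The vertex $x_-$ is not adjacent to $x_+$, since $i\ge2$. Its neighbors in $M$ are given by one of the $[i-1]$ hyperplanes $w\ge T$ of $x_-$ and one of the $[k+2]-1=q[k+1]$ covers of $w$ in $H$ other than $x_-$. Finally, $i\ge2$ gives $q[i-1][k+1]\ge q[i-1]+q^2[i-1]>1+q[i-1]=[i]$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Take any $x\in X_+$. Since $\dim(H/x_H)=k\ge i-1$, a $(k-i)$-subspace of $x_H$ together with $i-1$ vectors of $H$ that are independent modulo $x_H$ spans a vertex $y\in X_-$ with $\dim(x\cap y)=k-i$, so $\partial(x,y)=i$. Apply Proposition~\ref{prop:mixed}.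
\end{proof}

\section{Both vertices in $X_-$}\label{sec:small}

\begin{proposition}\label{prop:small}
Let $x,y\in X_-$ be at distance $i$, $1<i<k$, and let $T=x\cap y$. Then $f(h)=-\tau$ for $h\ge T$, and $f=-\tau-q^{-i}$ at all other elements of $\Omega$. The partner classes are the nonempty sets among
\[
L_j=\{z\in X_+:\dim(z\cap T)=j\}\cup\{z\in X_-:\dim(z\cap T)=j-1\},
\]
and the partner partition is equitable.
\end{proposition}

\begin{proof}
Put $t=\dim T=k-1-i\ge0$; then $\dim(x+y)=k+i-1$. As before, write $Z=z_H$ for a neighbor $z\in X_+$ of $x$ and $w=z\cap x$ for a neighbor $z\in X_-$.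
\begin{itemize}
\item $\mathcal{C}\cap X_+=\emptyset$: we have $\dim(z\cap y)=\dim(Z\cap y)\le t+1=k-i$, while $k-i+1$ is required.
\item $\mathcal{C}\cap X_-$: $w\ge T$ ($[i]$ choices) and $z\le w+y$, where $\dim((w+y)/w)=i$.
\item $\mathcal{B}\cap X_+$: $\dim(Z\cap y)=t$, that is, $Z\not\le x+y$ ($[k+1]-[i]$ choices), with all $q^k$ covers of $Z$ off $H$.
\item $\mathcal{B}\cap X_-$: $w\not\ge T$ ($[k-1]-[i]=q^i[k-1-i]$ choices) and $z\le H$, $z\not\le x+y$.
\end{itemize}
Each point $v$ lies in one cover of each $Z$, so $f(v)=\gamma([k+1]-[i])=-\tau-q^{-i}$ by \eqref{id:6}. At hyperplanes the counts are again those of \eqref{eq:table}. Indeed, let $c=i$ if $h\ge x+y$ and $c=i-1$ otherwise. If $h\ge x$, then $n_{\mathcal{C}}(h)=[i][c]$; there are $[k]-[c]$ admissible $Z\le h$, and each $w\not\ge T$ has $[k+1]-[c+1]=q([k]-[c])$ covers in $h$ outside $x+y$, so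
\[
n_{\mathcal{B}}(h)=\bigl(q^k+q^{i+1}[k-1-i]\bigr)([k]-[c])=q^{i+1}[k-i]\,q^c[k-c].
\]
If $h\not\ge x$, only $w=x\cap h$ contributes. It has $[i]$ or $[i-1]$ covers in $h\cap(w+y)$ if $h\ge T$, according as $h\ge y$ or not, and $[k+1]-[i]$ covers in $h$ outside $x+y$ if $h\not\ge T$. This proves the formula for $f$.

Thus $F(z)$ is a constant plus $q^{-i}$ times the number of $h\ge z_H+T$. By \eqref{eq:hyp} this number is $[i+1+\dim(z\cap T)]$ for $z\in X_+$ and $[i+2+\dim(z\cap T)]$ for $z\in X_-$, so it equals $[i+1+j]$ on $L_j$. The classes are as stated.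

A cell $L_j$ mixes vertices of both types, so the neighbors have to be counted for each type and compared. Adjacent vertices of the same type lie in equal or consecutive cells. If $z\in X_+\cap L_j$ and $w$ is a hyperplane of $z_H$, then $\dim(w\cap T)\in\{j-1,j\}$, so $w\in L_j\cup L_{j+1}$. Hence the neighbors of $L_j$ lie in $L_{j-1}\cup L_j\cup L_{j+1}$, and since $\Gamma$ is regular it suffices to count neighbors in $L_{j+1}$ and $L_{j-1}$. We apply Lemma~\ref{lem:lin}(b),(c) with $T$ in the role of $y$.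

\emph{Neighbors in $L_{j+1}$.} Let $z\in X_+\cap L_j$. In $X_+$: choose a hyperplane $u\ge z\cap T$ of $z$ with $u\ne z_H$ ($[k+1-j]-1=q[k-j]$ ways) and a cover in $u+T$ ($[t-j]$ ways); the choice $u=z_H$ would give a space inside $H$. In $X_-$: the $[k-j]$ hyperplanes of $z_H$ containing $z\cap T$. The total is $[k-j](q[t-j]+1)=[k-j][t-j+1]$. Let $w\in X_-\cap L_j$. In $X_-$: choose a hyperplane $w'\ge w\cap T$ of $w$ ($[k-j]$ ways) and a cover in $w'+T$ ($[t-j+1]$ ways). In $X_+$: none, by the previous paragraph. The totals agree.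

\emph{Neighbors in $L_{j-1}$.} Let $z\in X_+\cap L_j$. In $X_+$: choose $u\not\ge z\cap T$, which forces $u\ne z_H$, and a cover not in $u+T$. This gives
\[
([k+1]-[k+1-j])([k+1]-[t-j+1])=q^{k+t-2j+2}[j][k-t+j].
\]
In $X_-$: none. Let $w\in X_-\cap L_j$, so $j\ge1$. In $X_-$: choose $w'\not\ge w\cap T$ and a cover in $H$ not in $w'+T$, which gives $([k-1]-[k-j])([k+2]-[t-j+2])=q^{k+t-2j+2}[j-1][k-t+j]$. In $X_+$: choose a cover $Z$ of $w$ in $H$ with $Z\not\le w+T$ and any cover of $Z$ off $H$, which gives $([k+1]-[t-j+1])q^k=q^{k+t-2j+2}q^{j-1}[k-t+j]$. Since $[j-1]+q^{j-1}=[j]$, the totals agree.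
\end{proof}

\section{Both vertices in $X_+$}\label{sec:large}

Let $x,y\in X_+$ be at distance $i$, $1<i<k$, and put
\[
P=x_H,\qquad Q=y_H,\qquad D=P\cap Q,\qquad S=(x+y)\cap H .
\]
Then $\dim(x\cap y)=k+1-i$, $\dim(x+y)=k+1+i$ and $\dim S=k+i$. With $u=z\cap x$, Lemma~\ref{lem:lin}(b),(c) gives:
\begin{itemize}
\item $\mathcal{C}\cap X_+$: $u\ge x\cap y$ ($[i]$ choices), $z=u+p$ with $p$ one of the $[i]$ points of $y/(x\cap y)$, and $z\not\le H$;
\item $\mathcal{B}\cap X_+$: $u\not\ge x\cap y$ ($q^i[k+1-i]$ choices), $z$ one of the $[k+1]-[i+1]=q^{i+1}[k-i]$ covers of $u$ not in $x+y$, and $z\not\le H$.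
\end{itemize}

\subsection{Points, and the two test vertices}

On points the profile is the one hoped for in Section~\ref{sec:model}.

\begin{lemma}\label{lem:points}
We have $f(v)=-\tau$ if $v\le x+y$, and $f(v)=-\tau-q^{-i}$ otherwise.
\end{lemma}

\begin{proof}
The condition $z\not\le H$ is automatic when $v\le z$. We count as in Section~\ref{sec:grass}, by Lemma~\ref{lem:lin}(d),(e). For $v\le x$, there are $[k]$ hyperplanes $u\ge v$ of $x$, of which $[i]$ or $[i-1]$ contain $x\cap y$ according as $v\le y$ or not.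
\[
\begin{array}{l|c|c|l}
v & n_{\mathcal{C}}(v) & n_{\mathcal{B}}(v) & f(v)\\ \hline
\not\le x+y & 0 & q^i[k+1-i] & -\tau-q^{-i} \text{ by \eqref{id:6}}\\
\le x+y,\ \not\le x,\ \not\le y & [i-1] & 0 & -\tau \text{ by \eqref{id:0}}\\
\le y,\ \not\le x & [i] & 0 & -\tau \text{ by \eqref{id:1}}\\
\le x,\ \not\le y & [i-1][i] & ([k]-[i-1])q^{i+1}[k-i] & -\tau \text{ by \eqref{id:3}}\\
\le x\cap y & [i]^2 & ([k]-[i])q^{i+1}[k-i] & -\tau \text{ by \eqref{id:5}}
\end{array}
\]
\end{proof}

On hyperplanes the profile will depend on whether $h$ contains $D$, $P+Q$, $S$. For a vertex $z$ we therefore put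
\[
d=\dim(z_H\cap D),\qquad r=\dim(z_H\cap(P+Q)),\qquad m=\dim(z_H\cap S),
\]
and for $z\in X_+$ we let $\varepsilon=1$ if $z\cap(x+y)\not\le H$ and $\varepsilon=0$ otherwise. By the dimension formula, $m\ge i$ and $m+\varepsilon=\dim(z\cap(x+y))\ge i+1$ for $z\in X_+$, and $m\ge i-1$ for $z\in X_-$. If $\varepsilon=1$, then $q^m$ points of $z$ off $H$ lie in $x+y$. So for $z\in X_+$,
\begin{equation}\label{eq:pts}
\sum_{v\in N(z)}f(v)=q^k(-\tau-q^{-i})+\varepsilon q^{m-i},\qquad [m-i]+\varepsilon q^{m-i}=[\mu],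
\end{equation}
where $\mu=m-i+\varepsilon\ge1$.

We look for two partners that a union of classes can tell apart. A vertex $z\in X_+$ with $\mu=1$ meets $x+y$ in the least possible dimension $i+1$, and this can happen in two ways: the intersection lies in $H$, or it does not. The dominant term of $F$ will depend only on $\mu$, and the remaining terms can be made equal. The neighbors of $z$ in $X_-$, however, are hyperplanes of $z_H$, and they see $m$ rather than $\mu$.

\begin{lemma}\label{lem:test}
Let $Y_1,Y_2\le S$ with $\dim Y_1=i+1$ and $\dim Y_2=i$. There are $z_1,z_2\in X_+$ with $(z_1)_H\cap S=Y_1$, $\varepsilon(z_1)=0$ and $(z_2)_H\cap S=Y_2$, $\varepsilon(z_2)=1$.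
\end{lemma}

\begin{proof}
We have $\dim(H/S)=k-i\ge1$. Fix $\xi\in(x+y)\setminus H$. Extend $Y_2$ by $k-i$ vectors of $H$ independent modulo $S$ to a $k$-space $Z_2$, and put $z_2=Z_2+\langle\xi\rangle$. Extend $Y_1$ by $k-i-1$ such vectors to a $k$-space $Z_1$. Then $\dim(S+Z_1)=2k-1$, so there is $\eta\in H\setminus(S+Z_1)$; put $z_1=Z_1+\langle\xi+\eta\rangle$. If $\zeta+\xi+\eta\in x+y$ for some $\zeta\in Z_1$, then $\zeta+\eta\in S$, against the choice of $\eta$. So $\varepsilon(z_1)=0$.
\end{proof}

\subsection{The case $x\cap y\not\le H$}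

Here $\dim D=k-i$, so $\dim(P+Q)=k+i$ and $S=P+Q$.

\begin{lemma}\label{lem:hyp1}
If $x\cap y\not\le H$, then $f(h)=-q\tau-q^{-k-i}+q^{-k-i}1_{h\ge D}+(1-q^{-k})1_{h\ge S}$.
\end{lemma}

\begin{proof}
Write $\nu=[k-i]$. A hyperplane $w$ of $P$ has $w\cap y=w\cap D$ and $\partial(w,y)=k-\dim(w\cap D)\ge i$. So $\mathcal{C}\cap X_-=\emptyset$, and $\mathcal{B}\cap X_-$ consists of the $q^i\nu$ hyperplanes $w\not\ge D$ of $P$.

A hyperplane $u\ge x\cap y$ of $x$ is not $P$, and it equals $w+(x\cap y)$ with $w=u\cap P\ge D$. Also $y/(x\cap y)\cong Q/D$. Hence the spaces $z_H$, $z\in\mathcal{C}$, are the spaces $w+p$, each once, with $w$ one of the $[i]$ hyperplanes of $P$ containing $D$ and $p$ one of the $[i]$ points of $Q/D$.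

In $\mathcal{B}\cap X_+$, the choice $u=P$ gives the covers of $P$ that are off $H$ and not in $x+y$; there are $q^k-q^i=(q-1)q^i\nu$ of them, all with $z_H=P$. For $u\ne P$ and $w=u\cap P$, the spaces $z_H$ are the covers of $w$ in $H$ not in $S$, by Lemma~\ref{lem:lin}(f). Each $w\not\ge D$ comes from $q$ admissible $u$, and each $w\ge D$ from $q-1$, since $u=w+(x\cap y)$ is excluded. If $w\le h$, the number of covers of $w$ in $h$ outside $S$ is $e=[k]-[i+1]=q^i(\nu-1)$ if $h\ge S$, and $e=[k]-[i]=q^i\nu$ otherwise. For $h\ge P$ we get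
\[
n_{\mathcal{B}}(h)=(q-1)q^i\nu+q^i\nu+\bigl(q\cdot q^i\nu+(q-1)[i]\bigr)e=q^{i+1}\nu+(q^{i+1}\nu+q^i-1)e .
\]
\begin{itemize}
\item $h\ge S$: $n_{\mathcal{C}}=[i]^2$ and $n_{\mathcal{B}}-q^{2i+1}\nu^2=-q^i(q^i-1)\bigl((q-1)\nu+1\bigr)=-q^k(q^i-1)$. By \eqref{id:5} and \eqref{id:7}, $f=-\tau+1-q^{-i}=-q\tau+1-q^{-k}$.
\item $h\ge P$, $h\not\ge Q$: $n_{\mathcal{C}}=[i][i-1]$ and $n_{\mathcal{B}}-q^{2i}\nu(1+q\nu)=(q-1)q^i\nu$, where $1+q\nu=[k+1-i]$. By \eqref{id:3} and \eqref{id:2}, $f=-\tau-(q-1)\tau=-q\tau$.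
\item $h\ge D$, $h\not\ge P$: only $w=P\cap h\ge D$ contributes. Here $n_{\mathcal{B}}=(q-1)q^i\nu$, and $n_{\mathcal{C}}$ is $[i]$ if $h\ge Q$ and $[i-1]$ otherwise. By \eqref{id:1} or \eqref{id:0}, and \eqref{id:2}, $f=-\tau-(q-1)\tau=-q\tau$.
\item $h\not\ge D$: only $w=P\cap h\not\ge D$ contributes, $n_{\mathcal{C}}=0$, $n_{\mathcal{B}}=q^{i+1}\nu+1$, and $f=-q\tau-q^{-k-i}$.
\end{itemize}
These values agree with the formula.
\end{proof}

\begin{proposition}\label{prop:large1}
If $x\cap y\not\le H$, the partner partition is not equitable.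
\end{proposition}

\begin{proof}
By \eqref{eq:hyp}, the numbers of $h$ containing $z_H+D$ and $z_H+S$ are $[i+d]$ and $[m-i]$ for $z\in X_+$, and $[i+1+d]$ and $[l]$ with $l=m-i+1$ for $z\in X_-$. A vertex of $X_-$ has $q^k$ more hyperplanes in $N(z)$ than a vertex of $X_+$, in place of $q^k$ points, and by \eqref{id:7}
\[
q^k(-q\tau-q^{-k-i})-q^k(-\tau-q^{-i})=1-q^{-i}.
\]
Using $q^{-i}[i+a]=q^{-i}[i]+[a]$, Lemma~\ref{lem:hyp1} and \eqref{eq:pts}, we obtain $q^kF=\mathrm{const}+g$ with
\[
g(z)=\begin{cases}q^k[\mu]+[d]-[m-i],&z\in X_+,\\ q^k(1+[l])-q^{k-i}+[d+1]-[l],&z\in X_-,\end{cases}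
\]
where $d$, $m-i$ (for $z\in X_+$) and $l$ (for $z\in X_-$) lie between $0$ and $k-i$.

Let $J=\{2q^k-q^{k-i},\ 2q^k-q^{k-i}+q\}$. We claim that $g(z)\in J$ exactly when $z\in X_-$, $l=1$ and $d\le1$. Note that $\max J\le2q^k$ and $[k-i]+q^{k-i}=[k-i+1]<q^{k-1}$.
\begin{itemize}
\item If $z\in X_-$ and $l=1$, then $g=2q^k-q^{k-i}+q[d]$, which is in $J$ if and only if $d\le1$.
\item If $z\in X_+$, $\mu=1$, or $z\in X_-$, $l=0$, then $g\le q^k+[k-i]<2q^k-q^{k-i}$.
\item If $z\in X_+$ and $\mu\ge2$, then $g\ge3q^k-[k-i]>2q^k$.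
\item If $z\in X_-$ and $l\ge2$, then $g\ge4q^k-q^{k-i}-[k-i]>2q^k$.
\end{itemize}

We have $\dim D\ge1$ and $\dim(S/D)=2i$. Let $Y_1$ be spanned by a point of $D$ and $i$ vectors of $S$ independent modulo $D$, let $Y_2$ be spanned by $i$ such vectors, and take $z_1,z_2$ from Lemma~\ref{lem:test}. Their parameters $(\varepsilon,m,d)$ are $(0,i+1,1)$ and $(1,i,0)$, so $g(z_1)=q^k=g(z_2)$, and $z_1,z_2$ are partners. By the claim, the neighbors of $z_a$ $(a=1,2)$ with $g\in J$ are the hyperplanes $w$ of $(z_a)_H$ with $\dim(w\cap S)=i$; the condition $\dim(w\cap D)\le1$ is automatic. For $z_1$ these are the hyperplanes not containing $Y_1$, and there are $[k]-[k-i-1]=q^{k-i-1}[i+1]>q^{k-1}$ of them. For $z_2$ they are the $[k-i]<q^{k-1}$ hyperplanes containing $Y_2$. The set $\{g\in J\}$ is a union of partner classes, so the partition is not equitable.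
\end{proof}

\subsection{The case $x\cap y\le H$}

Here $D=x\cap y$ has dimension $k+1-i$, and $P+Q$ has dimension $k+i-1$, so it is a hyperplane of $S$. Choose $\xi_0\in x\setminus H$ and $\eta_0\in y\setminus H$, scaled so that $\eta_0-\xi_0\in H$. Then $\eta_0-\xi_0\in S$, and $\eta_0-\xi_0\notin P+Q$, since otherwise $x\cap y$ would contain a vector off $H$. So $S=P+Q+\langle\eta_0-\xi_0\rangle$.

\begin{lemma}\label{lem:hyp2}
If $x\cap y\le H$, then $f(h)=-q\tau+\delta1_{h\ge D}+\beta1_{h\ge P+Q}+1_{h\ge S}$.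
\end{lemma}

\begin{proof}
A hyperplane $w$ of $P$ has $\partial(w,y)=k-\dim(w\cap D)\in\{i-1,i\}$. So $\mathcal{B}\cap X_-=\emptyset$, and $\mathcal{C}\cap X_-$ consists of the $[i-1]$ hyperplanes $w\ge D$ of $P$.

\emph{The set $\mathcal{C}\cap X_+$.} Of the $[i]$ points $p$ of $y/D$, exactly $[i-1]$ lie in $Q/D$, and the other $q^{i-1}$ are $\langle\eta_0+\kappa\rangle$ with $\kappa\in Q/D$. The choice $u=P$ requires $p\not\le Q$ and gives $q^{i-1}$ vertices with $z_H=P$. For $u\ne P$ we have $w=u\cap P\ge D$, and each such $w$ comes from the $q$ spaces $u=w+\langle\xi_0+\pi\rangle$, $\pi\in P/w$. If $p\le Q$, then $z_H=w+p$. If $p=\langle\eta_0+\kappa\rangle$, then $z_H=w+\langle\eta_0-\xi_0+\kappa-\pi\rangle$. Let $h=\ker\ell$ contain $w$. The number $\phi$ of pairs $(\pi,\kappa)$, out of $q^i$, with $\ell(\eta_0-\xi_0)+\ell(\kappa)-\ell(\pi)=0$ is $q^i$ if $h\ge S$; it is $0$ if $h\ge P+Q$ and $h\not\ge S$; and it is $q^{i-1}$ if $h\not\ge P+Q$, because then $(\pi,\kappa)\mapsto\ell(\kappa)-\ell(\pi)$ is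 a nonzero linear form. Counting itself, each $w$ with $D\le w\le h$ contributes $1+q[i-1]+\phi$ to $n_{\mathcal{C}}(h)$ if $h\ge Q$ and $1+q[i-2]+\phi$ otherwise; in the latter case $\phi=q^{i-1}$ and the contribution is $[i]$.

\emph{The set $\mathcal{B}\cap X_+$.} Here $u\not\ge D$, so $u\ne P$ and $w=u\cap P\not\ge D$. There are $[k]-[i-1]=q^{i-1}[k+1-i]$ such $w$, each from $q$ spaces $u$, and $z_H$ runs over the covers of $w$ in $H$ outside $S$. Inside $h\ge w$ there are $[k]-[i+1]=q^i[k-i]-q^i$ of them if $h\ge S$, and $q^i[k-i]$ otherwise. We obtain: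
\[
\begin{array}{cl|c|c}
&h&n_{\mathcal{C}}(h)&n_{\mathcal{B}}(h)\\ \hline
1&\ge S&q^{i-1}+[i-1]([i]+q^i)&q^{2i}[k+1-i]([k-i]-1)\\
2&\ge P+Q,\ \not\ge S&q^{i-1}+[i-1][i]&q^{2i}[k+1-i][k-i]\\
3&\ge P,\ \not\ge Q&q^{i-1}+[i-1][i]&q^{2i}[k+1-i][k-i]\\
4&\ge Q,\ \not\ge P&[i]+q^{i-1}&0\\
5&\ge D,\ \not\ge P,\ \not\ge Q&[i]&0\\
6&\not\ge D&0&q^{i+1}[k-i]
\end{array}
\]
Let $f_1,\dots,f_6$ be the values of $f$. By \eqref{id:2}, $f_6=-q\tau$. By \eqref{id:0}, $f_5=\delta[i]=\delta+q\delta[i-1]=-q\tau+\delta$. Since $\delta q^{i-1}=-\beta$, we have $f_4=\beta+\delta[i]-\beta=f_5$. By \eqref{id:3} and \eqref{id:1}, $f_3=-\tau-\beta=\delta[i]=f_5$. Rows 2 and 3 have the same counts, so $f_2=f_3+\beta$. Finally,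
\[
f_1-f_2=q^i\delta[i-1]-\gamma q^{2i}[k+1-i]=q^{i-k}\bigl([k+1-i]-[k-i]\bigr)=1 .
\]
These values agree with the formula.
\end{proof}

\begin{proposition}\label{prop:large2}
If $x\cap y\le H$, the partner partition is not equitable.
\end{proposition}

\begin{proof}
By \eqref{eq:hyp}, the numbers of $h$ containing $z_H+D$, $z_H+P+Q$, $z_H+S$ are $[d+i-1]$, $[r-i+1]$, $[m-i]$ for $z\in X_+$, and $[d+i]$, $[r-i+2]$, $[m-i+1]$ for $z\in X_-$; in particular $r\ge i-1$ for $z\in X_+$. By \eqref{id:7}, $q^k(-q\tau)-q^k(-\tau-q^{-i})=1$, and by \eqref{id:0}, $\delta[i-1+a]=-\tau-\beta[a]$. With Lemma~\ref{lem:hyp2} and \eqref{eq:pts} we get, for a constant $K$,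
\[
F(z)-K=\begin{cases}[\mu]+\beta\bigl([r-i+1]-[d]\bigr),&z\in X_+,\\ 1+[m-i+1]+\beta\bigl([r-i+2]-[d+1]\bigr),&z\in X_-.\end{cases}
\]
The terms with $\beta$ are small near the test vertices, because $i\ge2$ gives
\begin{equation}\label{eq:beta}
0<\beta=\frac{1-q^{-(k-i)}}{q(q^{i-1}-1)}<\frac1{q(q-1)} .
\end{equation}

We have $\dim((P+Q)/D)=2i-2\ge i-1$. Let $Y_2$ be spanned by $i-1$ vectors of $P+Q$ independent modulo $D$ and a vector of $S\setminus(P+Q)$, let $Y_1$ be spanned by $Y_2$ and a point of $D$, and take $z_1,z_2$ from Lemma~\ref{lem:test}. Their parameters $(\varepsilon,m,r,d)$ are $(0,i+1,i,1)$ and $(1,i,i-1,0)$. Both have $F=K+1$, so they are partners. We count their neighbors in the set $\{F=K+2\}$.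

\emph{No such neighbor lies in $X_+$.} If $z,z'\in X_+$ are adjacent and $u=z\cap z'$, then $z_H=z'_H=u$ when $u\le H$, and otherwise $u\cap H$ is a hyperplane of both $z_H$ and $z'_H$. So $r$ and $d$ change by at most $1$, and a neighbor of $z_1$ or $z_2$ in $X_+$ has $r-i+1,d\in\{0,1,2\}$. Then $F-K=[\mu]+\beta s$ with $s=[r-i+1]-[d]$ and $|s|\le q+1$. Since $[\mu]=1$ or $[\mu]\ge3$, the equation $[\mu]+\beta s=2$ requires $\beta|s|$ to be a positive integer. If $q\ge3$, then $\beta|s|<\frac{q+1}{q(q-1)}<1$ by \eqref{eq:beta}. If $q=2$, then $|s|\le3$ and $\beta<\frac12$, so $\beta|s|=1$, $|s|=3$ and $\beta=\frac13$. By \eqref{eq:beta} this reads $3(2^{k-i}-1)=2^{k-i+1}(2^{i-1}-1)$, with an odd left side and an even right side.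

\emph{Neighbors in $X_-$.} These are the hyperplanes $w$ of $(z_a)_H$. Let $m_w,r_w,d_w$ be their parameters and $s'=[r_w-i+2]-[d_w+1]$.

For $z_1$, consider the flag $Y_1\cap D\le Y_1\cap(P+Q)\le Y_1$ with dimensions $1,i,i+1$. We have $r_w\in\{i-1,i\}$ and $d_w\in\{0,1\}$, so $s'\in\{0,q,-q\}$ and $|\beta s'|<1$. If $m_w=i+1$, then $F-K=q+2+\beta s'>2$. If $m_w=i$, then $F-K=2+\beta s'$, which equals $2$ if and only if $(r_w,d_w)$ is $(i-1,0)$ or $(i,1)$. The triple $(m_w,r_w,d_w)=(i,i-1,0)$ occurs exactly for the $[k]-[k-1]=q^{k-1}$ hyperplanes not containing the point $Y_1\cap D$. The triple $(i,i,1)$ occurs exactly for the $[k-i]-[k-i-1]=q^{k-i-1}$ hyperplanes containing $Y_1\cap(P+Q)$ but not $Y_1$. The total is $q^{k-1}+q^{k-i-1}$.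

For $z_2$ we have $d_w=0$. If $m_w=i$, then $w\ge Y_2$, $r_w=i-1$, $s'=0$ and $F-K=2$; there are $[k-i]$ such $w$. If $m_w=i-1$, then $r_w\in\{i-2,i-1\}$, $s'\in\{-1,0\}$ and $F-K\le1$.

Since $[k-i]<q^{k-1}$, the partners $z_1$ and $z_2$ have different numbers of neighbors in the class $\{F=K+2\}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
If $x,y\in X_-$, apply Proposition~\ref{prop:small}. If exactly one of $x,y$ is in $X_+$, apply Proposition~\ref{prop:mixed}. If $x,y\in X_+$, apply Propositions~\ref{prop:large1} and~\ref{prop:large2}.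
\end{proof}

\begin{thebibliography}{9}

\bibitem{vDK}
E.~R. van Dam and J.~H. Koolen,
\emph{A new family of distance-regular graphs with unbounded diameter},
Invent. Math. 162 (2005), 189--193.

\bibitem{Metsch}
Metsch,
\emph{A characterization of Grassmann graphs},
European J. Combin. 16 (1995), 639--644.

\bibitem{Seong}
I.~Seong,
\emph{Using a Grassmann graph to recover the underlying projective geometry},
arXiv:2311.16880 (2023).

\end{thebibliography}
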